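# Compact operators with increasing spectrum: cycles, atoms and the Cauchy transform

## 1. Does increasing spectrum force an invariant standard subspace?

Compress an upper triangular matrix to a set of coordinates. The spectrum of the compression is the set of diagonal entries that you kept, so it grows when you keep more coordinates. Turn this around. Suppose that an operator on $L^2(X,\mu)$ has the property that its compressions to "coordinate pieces" $L^2(E)$ have spectra that can only grow with $E$. Must the operator be triangular, or at least leave some piece $L^2(E)$ invariant? For a compact operator the first guess is *yes*. We make the guess precise, test it on cases that can be done by hand, prove it for Hilbert–Schmidt operators without atoms, see where that proof stops, and build there an operator for which the guess is false. After that we determine for which $\mu$, and up to which Schatten class, the guess is true.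

Throughout, $\mu$ is a positive measure on $X$ such that $L^2(X,\mu)$ is a separable complex Hilbert space with $\dim L^2(X,\mu)\ge 2$. An operator is a bounded linear operator, and $\sigma(T)$ is its spectrum. Let $M^\infty(X,\mu)=\{M_\phi:\phi\in L^\infty(X,\mu)\}$ be the algebra of multiplication operators $M_\phi f=\phi f$. Sets are taken modulo null sets.

**Definition (standard projections and subspaces).** For measurable $E\subseteq X$ the standard projection $P_E$ is multiplication by $\chi_E$. Its range, the standard subspace of $E$, is $L^2(E):=\operatorname{ran}P_E=\{f: f=0\text{ a.e. on }E^c\}$. For counting measure on $\{1,\dots,n\}$ these are the coordinate subspaces of $\mathbb C^n$. We write $T_E=P_ET|_{L^2(E)}$ for the compression of $T$.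

**Definition (decomposable).** $T$ is decomposable if it has an invariant standard subspace other than $\{0\}$ and $L^2(X)$. For instance $\begin{pmatrix}0&1\\0&0\end{pmatrix}$ is decomposable (take $\mathbb Ce_1$), and $\begin{pmatrix}0&1\\1&0\end{pmatrix}$ is not.

**Definition (standard triangularization).** $T$ admits a standard triangularization if there are a totally ordered set $\Lambda$ and an increasing family $\{P_\lambda\}_{\lambda\in\Lambda}$ of standard projections such that each $\operatorname{ran}P_\lambda$ is $T$-invariant and $\{\operatorname{ran}P_\lambda\}$ is a maximal chain in the collection of *all* standard subspaces, not merely among the $T$-invariant ones. It is multiplicity-free if the weak-operator-closed span of $\{P_\lambda\}$ is $M^\infty(X,\mu)$. For an $n\times n$ matrix, such a chain amounts to an ordering of the coordinates in which the matrix is upper triangular.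

**Definition (increasing spectrum).** $T$ has increasing spectrum relative to standard compressions if $\sigma(T_E)\subseteq\sigma(T_F)$ whenever $E\subseteq F$. If this is required only for those $E\subseteq F$ with $L^2(E)$, $L^2(F)$ finite-dimensional, we say "relative to finite-dimensional standard compressions". On the zero space the spectrum is empty, so $E=\emptyset$ imposes nothing. The matrix $\begin{pmatrix}0&1\\1&0\end{pmatrix}$ fails: its $1\times1$ compressions have spectrum $\{0\}$, but its own spectrum is $\{1,-1\}$.

From here on, "increasing spectrum" means relative to standard compressions. If $T$ has increasing spectrum, so does each $T_E$, since a compression of a compression is a compression.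

The following is known (Marcoux, Mastnak, Radjavi). If $\mu$ is counting measure and $T$ has increasing spectrum relative to finite-dimensional standard compressions, then $T$ admits a standard multiplicity-free triangularization. The same conclusion holds if $T$ has finite rank and increasing spectrum. There is a compact quasinilpotent operator with increasing spectrum none of whose standard triangularizations is multiplicity-free. The question comes from Roman Drnovšek, "Triangularizability of trace-class operators with increasing spectrum", arXiv:1508.07766 (2015): if $K$ is compact with increasing spectrum, does $K$ admit a standard triangularization, which need not be multiplicity-free? In particular, is $K$ decomposable?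

## 2. Matrices, rank-one operators, and the Volterra operator

We use one combinatorial fact several times. Digraphs here have no loops, so a cycle has length at least $2$.

**Fact 1 (shortest cycles have no chords).** Suppose that a digraph has a cycle, and let $S$ be the vertex set of a shortest one, $|S|=m\ge2$. Then the only edges between vertices of $S$ are the $m$ edges of the cycle. If $(M_{ji})_{j,i\in S}$ is a matrix such that $M_{ji}\ne0$ with $i\ne j$ implies $i\to j$, then
$$\det M=\prod_{p\in S}M_{pp}+(-1)^{m-1}\prod_{i\to j\text{ on the cycle}}M_{ji}.$$

*Proof.* Let $i\to j$ be an edge within $S$ where $j$ is not the successor of $i$ on the cycle. The path along the cycle from $j$ to $i$ has length at most $m-2$. With $i\to j$ it closes to a cycle of length at most $m-1$, a contradiction. For the determinant, write $\det M=\sum_\sigma \operatorname{sgn}\sigma\prod_iM_{\sigma(i)i}$. If the term of $\sigma$ is nonzero, each nontrivial cycle of $\sigma$ is a directed cycle of the graph inside $S$, so it has length $m$. Hence $\sigma$ is the identity, or it is an $m$-cycle that uses only edges of the given cycle, i.e. it is that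 cycle, with sign $(-1)^{m-1}$. $\square$

**Proposition 2 (matrices).** Let $A=(a_{ji})_{j,i\in S}$ be a finite matrix with increasing spectrum relative to coordinate compressions, and let $d_p=a_{pp}$. Then $\det(x-A)=\prod_{p\in S}(x-d_p)$, and $A$ is upper triangular after relabeling the coordinates.

*Proof.* *Characteristic polynomial*, by induction on $n=|S|$. The case $n=1$ is clear. For $1\le k<n$, the coefficient of $x^{n-k}$ in $\det(x-A)$ is $(-1)^k\sum_{|T|=k}\det A_T$. By induction $\det A_T=\prod_{p\in T}d_p$, so this coefficient agrees with that of $\prod_{p\in S}(x-d_p)$. Hence $\det(x-A)=\prod_{p\in S}(x-d_p)+c$ with $c$ constant. Pick any $p\in S$. Then $d_p\in\sigma(A_{\{p\}})\subseteq\sigma(A)$, and $x=d_p$ gives $c=0$.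

*Triangular form.* Put $i\to j$ if $i\ne j$ and $a_{ji}\neq0$, i.e. if $Ae_i$ has a component along $e_j$. Suppose there is a cycle, and take a shortest one, on $T$. Fact 1 gives $\det A_T=\prod_T d_p\pm\prod_{\rm cycle}a_{ji}$ with the last product nonzero. The first part, applied to $A_T$, gives $\det A_T=\prod_Td_p$, a contradiction. So there is no cycle, and the vertices can be listed so that each edge $i\to j$ has $j$ earlier than $i$. Then the span of each initial segment is invariant. $\square$

So for matrices the guess is right, and the mechanism is this: *increasing spectrum kills cycles, and no cycles means an order*.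

*Rank one, no atoms.* Let $\mu$ be finite and atomless and $Kf=\left(\int gf\,d\mu\right)h$ with $g,h\in L^2$ nonzero. The nonzero spectrum of $K_E$ is $\{\int_Egh\,d\mu\}\setminus\{0\}$. If $K$ has increasing spectrum, $\int_Egh$ always lies in the two-point set $\{0,\int_X gh\}$. Let $E$ grow continuously from $\emptyset$ to a given set. The integral moves continuously from $0$ inside that set, so it stays $0$. Thus $\int_Egh=0$ for all $E$ and $gh=0$ a.e. Then $L^2(\operatorname{supp}h)$ is invariant, since $K$ vanishes on it, and it is non-trivial. The guess holds.

*Volterra.* On $L^2(0,1)$ let $(Vf)(x)=\int_0^xf$. The kernel of $(P_EVP_E)^n$ is bounded by $1/(n-1)!$ on the unit square, so all compressions are quasinilpotent and $V$ has increasing spectrum. The spaces $L^2((a,1))$, $0\le a\le1$, are invariant. They form a maximal chain of standard subspaces: if $H$ is comparable with all $(a,1)$ and $\alpha=\inf\{a:(a,1)\subseteq H\}$, then $H\supseteq(\alpha,1)$, while $H\subseteq(a,1)$ for all $a<\alpha$, so $H=(\alpha,1)$. This triangularization is multiplicity-free, because step functions are weak* dense in $L^\infty(0,1)$. The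 guess holds again.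

## 3. Along a continuous family of sets the nonzero spectrum does not move

The rank-one computation contains a principle that is true for all compact $K$.

**Reduction.** Let $(f_n)$ be dense in $L^2(X,\mu)$ and $X_0=\bigcup_n\{f_n\ne0\}$. Then $X_0$ is $\sigma$-finite and every $L^2$ function vanishes a.e. off $X_0$, so we replace $X$ by $X_0$. Choose $w>0$ integrable. The map $f\mapsto w^{-1/2}f$ is a unitary from $L^2(\mu)$ onto $L^2(w\mu)$ that carries each $P_E$ to $P_E$. So we may assume that $\mu$ is *finite*. The measure algebra is then separable, and there are increasing finite partitions $\mathcal P_n$ that generate it: take a dense sequence of sets and let $\mathcal P_n$ be the partition generated by the first $n$. The functions that are simple over some $\mathcal P_n$ are dense in $L^1(\mu)$. Write $X=A\sqcup X_c$, where $A$ is the countable set of atoms (regarded as points) and $X_c$ is atomless. "Purely atomic" means that $X_c$ is null.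

**Pairing.** We use the *bilinear* pairing $\langle f,g\rangle=\int fg\,d\mu$, and $T^t$ denotes the transpose: $\langle Tf,g\rangle=\langle f,T^tg\rangle$. Note $M_\psi^t=M_\psi$. For $p\in A$ let $e_p=\mu(p)^{-1/2}\chi_p$. The coefficient of $e_p$ in $g$ is $\langle g,e_p\rangle$. For an operator $K$ put $d_p=\langle Ke_p,e_p\rangle$.

Two textbook facts are used freely: $\sigma(AB)\setminus\{0\}=\sigma(BA)\setminus\{0\}$, and consequently $\sigma(P_EKP_E)\setminus\{0\}=\sigma(P_EK)\setminus\{0\}=\sigma(K_E)\setminus\{0\}$.

**Fact 3.** Let $T_n\to T$ in norm with all $T_n$, $T$ compact.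

(a) Let $\Gamma$ be a circle that does not meet $\sigma(T)$ and such that $0$ is not in the closed disc it bounds. Then for large $n$, $\Gamma$ does not meet $\sigma(T_n)$, and the Riesz projections of $T_n$ and $T$ over $\Gamma$ have the same finite rank.

(b) If all $T_n$ have the same nonzero spectrum $D$ and $D$ is finite, then $\sigma(T)\setminus\{0\}=D$. In particular a norm limit of compact quasinilpotent operators is quasinilpotent.

*Proof.* (a) $(\zeta-T)^{-1}$ is bounded on $\Gamma$, so $(\zeta-T_n)^{-1}$ exists there for large $n$ and converges to it uniformly on $\Gamma$. The Riesz projections then converge in norm. Idempotents with $\|P-Q\|<1$ have equal rank: if $Qx=x$ and $Px=0$, then $\|x\|=\|(Q-P)x\|$ forces $x=0$, so $P$ is injective on $\operatorname{ran}Q$, and the roles can be exchanged. The ranks are finite by compactness. (b) Let $0\ne\lambda\in\sigma(T)$. By (a), every small circle about $\lambda$ that isolates it from the rest of $\sigma(T)\cup\{0\}$ encloses a point of $\sigma(T_n)$ for large $n$, i.e. a point of $D$. As $D$ is finite, $\lambda\in D$. Conversely, if $\lambda\in D$ and $\lambda-T$ were invertible,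 then $\lambda-T_n$ would be invertible for large $n$, a contradiction. $\square$

**Lemma 4.** Let $K$ be compact with increasing spectrum. For finite $S\subseteq A$ and measurable $F\subseteq X_c$,
$$\sigma(K_{S\cup F})\setminus\{0\}=\{d_p:p\in S\}\setminus\{0\}.$$
In particular $K_F$ is quasinilpotent for every $F\subseteq X_c$.

*Proof.* **Step 1: the set $F$ contributes nothing.** Since $X_c$ is atomless, there are increasing sets $F_t$, $t\in[0,1]$, with $\mu(F_t)=t\mu(F)$, $F_0=\emptyset$, $F_1=F$. Put $P_t=P_{S\cup F_t}$. For $s\to t$ we have $\|(P_t-P_s)f\|^2=\int_{F_t\triangle F_s}|f|^2\to0$ for each $f$. Strong convergence of a bounded family is uniform on compact sets, so $\|(P_t-P_s)K\|\to0$ and, passing to adjoints, $\|K(P_t-P_s)\|=\|(P_t-P_s)K^*\|\to0$. Hence $t\mapsto P_tKP_t$ is norm continuous. By increasing spectrum, $\sigma(P_tKP_t)\subseteq\sigma(K)\cup\{0\}$ for all $t$.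

Let $\lambda\neq0$, and let $\Gamma$ be a circle around $\lambda$ whose closed disc contains no point of $\sigma(K)\cup\{0\}$ except possibly $\lambda$. It meets no $\sigma(P_tKP_t)$. By Fact 3(a) the rank of the Riesz projection of $P_tKP_t$ over $\Gamma$ is locally constant in $t$, hence constant. So $\lambda\in\sigma(K_{S\cup F})$ iff $\lambda\in\sigma(K_S)$.

**Step 2: the finite part.** The matrix of $K_S$ in the basis $(e_p)_{p\in S}$ has increasing spectrum and diagonal entries $d_p$. By Proposition 2 its spectrum is $\{d_p:p\in S\}$. $\square$

So on an atomless space, a compact operator has increasing spectrum iff *all its standard compressions are quasinilpotent*. The converse is immediate: every nonzero $L^2(E)$ is then infinite-dimensional, so each of these spectra is exactly $\{0\}$.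

## 4. Hilbert–Schmidt kernels without atoms: every cyclic product vanishes

The sensible plan for atomless $\mu$ is to copy Proposition 2: replace matrix entries by the values $k(x,y)$ of a kernel, and determinants of principal submatrices by traces of powers of compressions.

**Proposition 5.** Let $G$ be an atomless, non-null, finite measure space with $L^2(G)$ separable. Let $T$ be a Hilbert–Schmidt operator on $L^2(G)$ all of whose standard compressions are quasinilpotent. Then $T$ is decomposable.

*Proof.* If $T=0$, every $L^2(H)$ is invariant, and since $G$ is atomless some of these are non-trivial. Let $T\ne0$ have kernel $k\in L^2(G\times G)$, $(Tf)(x)=\int k(x,y)f(y)\,dy$. Indices below are cyclic: $x_{n+1}=x_1$.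

**Step 1: turn quasinilpotence into integral identities.** Let $n\ge2$ and $E\subseteq G$. Then $(P_ET)^n$ is trace class, and it is quasinilpotent since $\sigma(P_ET)\setminus\{0\}=\sigma(T_E)\setminus\{0\}=\emptyset$. By Lidskii's theorem $\operatorname{tr}(P_ET)^n=0$. The trace of a product of $n\ge2$ Hilbert–Schmidt operators is the cyclic integral of their kernels, so for any sets $E_i$
$$\operatorname{tr}(P_{E_1}T\cdots P_{E_n}T)=\int_{E_1\times\cdots\times E_n}\prod_{i=1}^nk(x_i,x_{i+1})\,dx,$$
and the integral converges absolutely because $|k|$ is also a Hilbert–Schmidt kernel. Let $E_1,\dots,E_n$ be disjoint and, for $I\subseteq\{1,\dots,n\}$, $E_I=\bigcup_{i\in I}E_i$. Expanding, $0=\operatorname{tr}(P_{E_I}T)^n=\sum_f\operatorname{tr}(P_{E_{f(1)}}T\cdots P_{E_{f(n)}}T)$ over all maps $f:\{1,\dots,n\}\to I$. Taking $\sum_I(-1)^{n-|I|}$ leaves the surjective maps onto $\{1,\dots,n\}$, i.e. the permutations. Renaming variables,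
$$\int_{E_1\times\cdots\times E_n}h_n=0,\qquad h_n(x)=\sum_{\sigma\in S_n}\prod_{i=1}^nk(x_{\sigma(i)},x_{\sigma(i+1)}).\tag{1}$$

**Step 2: $h_n=0$ a.e. on $G^n$.** Let $\mathcal P_N$ be increasing finite partitions of $G$ that generate the measure algebra, with $\delta_N:=\max_{B\in\mathcal P_N}\mu(B)\to0$ (possible since $G$ is atomless). Let $\Delta_N$ be the union of all products of $\mathcal P_N$-blocks in which some block is repeated. For $M\ge N$, a product of $\mathcal P_M$-blocks lies either in $\Delta_N$ or off it. In the second case its factors lie in different $\mathcal P_N$-blocks, so they are disjoint and $h_n$ has integral $0$ over it by (1). So the integrable function $h_n\chi_{\Delta_N^c}$ has integral $0$ over all products of $\mathcal P_M$-blocks, $M\ge N$. These generate the product measure algebra, hence $h_n=0$ a.e. off $\Delta_N$. Finally $|\Delta_N|\le\binom n2\delta_N\,\mu(G)^{n-1}\to0$.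

**Step 3: no cycles.** Fix $n\ge 2$. By Step 2 and Fubini, for a.e. $(x_1,\dots,x_n)$ the function $h_m$ vanishes at the points indexed by every subset of size $m$, for all $2\le m\le n$. Fix such a point and put $i\to j$ if $i\ne j$ and $k(x_i,x_j)\ne0$. (The arrows are reversed compared with Section 2, but we only look for cycles.) Suppose there is a cycle, and take a shortest one, of length $m$ on $S$. By Fact 1 it is the only Hamiltonian cycle on $S$. A term of $h_m$ at the points of $S$ is nonzero only if its cyclic arrangement is this cycle, and exactly $m$ permutations (the rotations) give it. So $h_m=m\prod_{\rm cycle}k\ne0$ there, a contradiction. In particular $1\to2\to\cdots\to n\to1$ is not a cycle, so for every $n\ge2$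
$$\prod_{i=1}^n|k(x_i,x_{i+1})|=0\quad\text{for a.e. }(x_1,\dots,x_n)\in G^n.\tag{2}$$

**Step 4: find an invariant set.** We form the "reachability kernel". Fix a finite representative of $\kappa=|k|$ and let $M=\|\kappa\|_{L^2(G\times G)}>0$. Put $\kappa_1=\kappa$, $\kappa_{n+1}(x,z)=\int\kappa_n(x,y)\kappa(y,z)\,dy\in[0,\infty]$, and $s=\sum_{n\ge1}(2M)^{-n}\kappa_n$. Since $\|\kappa_n\|_2\le M^n$, $s$ is finite a.e. By Tonelli $\int\kappa_m(x,y)\kappa_l(y,z)\,dy=\kappa_{m+l}(x,z)$ everywhere, so
$$\int s(x,y)s(y,z)\,dy=\sum_{n\ge2}(n-1)(2M)^{-n}\kappa_n(x,z),\tag{3}$$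
and the right side is $0$ wherever $s(x,z)=0$. Moreover $\iint s(x,y)s(y,x)=\sum_{m,l\ge1}(2M)^{-m-l}\int_{G^{m+l}}\prod\kappa(x_i,x_{i+1})=0$ by (2), so
$$s(x,y)\,s(y,x)=0\quad\text{a.e. on }G\times G.\tag{4}$$

For $x\in G$ let $U_x=\{y:s(x,y)>0\}$. If $z\notin U_x$, then (3) gives $s(x,y)s(y,z)=0$ for a.e. $y$, so $s(y,z)=0$ for a.e. $y\in U_x$. As $\kappa\le2Ms$, we get $k=0$ a.e. on $U_x\times(G\setminus U_x)$. This says that $L^2(G\setminus U_x)$ is $T$-invariant, for every $x$.

Suppose $T$ were not decomposable. Then each $U_x$ is null or has null complement. Let $X_1=\{x:\mu(G\setminus U_x)=0\}$. On $X_1\times X_1$ we have $s(x,y)>0$ a.e., and therefore also $s(y,x)>0$ a.e. By (4) this forces $\mu(X_1)=0$. So $U_x$ is null for a.e. $x$, thus $s=0$ a.e., $k=0$ a.e. and $T=0$, a contradiction. $\square$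

*Remark (another way to do Step 4).* Let $|T|$ be the operator with kernel $|k|$. By (2), $\operatorname{tr}|T|^n=0$ for all $n\ge2$, so by Lidskii its eigenvalues satisfy $\sum_j\lambda_j^n=0$ for $n\ge2$. If $\rho=\max|\lambda_j|>0$ is attained by $q$ of them, divide by $\rho^n$ and let $n\to\infty$ along a sequence on which the $q$ unimodular numbers $(\lambda_j/\rho)^n$ tend to $1$. The rest tends to $0$ because $\sum|\lambda_j|^2<\infty$, and we get $q=0$, a contradiction. So $|T|$ is a quasinilpotent positive compact operator. De Pagter's theorem (*Irreducible compact operators*, Math. Z. 192 (1986): a positive compact irreducible operator on a Banach lattice of dimension $>1$ has positive spectral radius) gives a non-trivial closed ideal that $|T|$ leaves invariant. Closed ideals of $L^2(G)$ are exactly the spaces $L^2(H)$. So $|k|=0$ a.e. on $(G\setminus H)\times H$, and $L^2(H)$ is $T$-invariant.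

## 5. The Cauchy kernel: two-cycles that no trace detects

The proof above used $\operatorname{tr}(P_ET)^2$, which makes sense because $T$ is Hilbert–Schmidt. Consider the kernel $k(z,w)=(z-w)^{-1}$ on the unit disc $\mathbb D$ with area measure $dA$. It is just outside $L^2$: $\int|z-w|^{-2}dA(w)$ diverges logarithmically. It never vanishes, so *all* pairs are two-cycles.

Suppose for a moment that all compressions of this operator $K$ are quasinilpotent, which we prove in the next section. Where does Step 1 break? Let $E_1,E_2$ be the discs of radius $\frac18$ about $0$ and $\frac12$. They are at positive distance, so $P_{E_1}KP_{E_2}$ and $P_{E_2}KP_{E_1}$ are Hilbert–Schmidt and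
$$\operatorname{tr}(P_{E_1}KP_{E_2}KP_{E_1})=-\int_{E_1}\int_{E_2}\frac{dA(w)\,dA(z)}{(z-w)^2}=-4\left(\frac{\pi}{64}\right)^2\ne0,$$
by the mean value property in $w$, then in $z$. On the other hand, suppose that $(K_E)^2$ were trace class for $E=E_1\cup E_2$. The diagonal block $P_{E_1}(P_EK)^2P_{E_1}$ equals $(P_{E_1}K)^2P_{E_1}+P_{E_1}KP_{E_2}KP_{E_1}$, so $(K_{E_1})^2$ would be trace class too, and likewise $(K_{E_2})^2$. By Lidskii all three traces would be $0$, and $\operatorname{tr}(K_E)^2=\operatorname{tr}(K_{E_1})^2+\operatorname{tr}(K_{E_2})^2+2\operatorname{tr}(P_{E_1}KP_{E_2}KP_{E_1})$ would contradict the display. So $(K_E)^2$ is not trace class, and the inclusion–exclusion of Step 1 has no meaning. That is the point where the approach stops.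

What remains is to see why compressions of $K$ should be quasinilpotent. A hand computation on $E=\mathbb D$: for $n\ge0$ we claim $K\bar z^{\,n}=\frac{\pi}{n+1}\bar z^{\,n+1}$. Recall $\bar\partial=\frac12(\partial_x+i\partial_y)$, for which $1/(\pi z)$ is a fundamental solution. Let $u$ be $\frac\pi{n+1}\bar z^{\,n+1}$ inside $\mathbb D$ and $\frac\pi{n+1}z^{-n-1}$ outside. It is continuous across $|z|=1$, tends to $0$ at infinity, and satisfies $\bar\partial u=\pi\bar z^{\,n}\chi_{\mathbb D}$. The function $\int_{\mathbb D}\bar w^{\,n}(z-w)^{-1}dA(w)$ has the same properties, so the difference is entire and tends to $0$, i.e. it is $0$. Thus $K^n1=\pi^n\bar z^{\,n}/n!$: the operator inverts a derivative and behaves like a Volterra operator, although no subset of the disc is singled out.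

For general $E$: an eigenfunction of $K_E$ with eigenvalue $\lambda\ne0$ produces a function $u$ that solves the first-order equation $\bar\partial u=au$ with $a=\pi\lambda^{-1}\chi_E$ and vanishes at infinity. Such an equation has an integrating factor, and Liouville's theorem then kills $u$. Nothing in this depends on the shape of $E$.

## 6. The Cauchy transform is indecomposable with quasinilpotent compressions

Let $\mathbb D$ be the open unit disc, $dA$ area measure, and
$$(Kf)(z)=\int_{\mathbb D}\frac{f(w)}{z-w}\,dA(w),\qquad f\in L^2(\mathbb D,dA).$$

**Theorem A.** $K$ is compact (indeed $K\in S_p$ for every $p>2$), and $\sigma(P_EK|_{\operatorname{ran}P_E})=\{0\}$ for every $E\subseteq\mathbb D$ of positive measure. Hence $K$ has increasing spectrum relative to standard compressions. But $K$ has no non-trivial invariant standard subspace. So $K$ is not decomposable and admits no standard triangularization.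

So the answer to the question is no.

**Step 1: compactness and Schatten class.** For $0<\varepsilon<1$ write $K=N_\varepsilon+F_\varepsilon$, splitting the kernel into $|z-w|<\varepsilon$ and $|z-w|\ge\varepsilon$. By Schur's test $\|N_\varepsilon\|\le\int_{|\zeta|<\varepsilon}|\zeta|^{-1}dA=2\pi\varepsilon$. Also
$$\|F_\varepsilon\|_{HS}^2\le\int_{\mathbb D}\int_{\varepsilon\le|z-w|\le2}\frac{dA(w)\,dA(z)}{|z-w|^{2}}\le2\pi^2\log(2/\varepsilon).$$
So $K$ is bounded and is a norm limit of Hilbert–Schmidt operators, hence compact. For singular numbers, $s_m(K)\le\|N_\varepsilon\|+s_m(F_\varepsilon)\le2\pi\varepsilon+m^{-1/2}\|F_\varepsilon\|_{HS}$. With $\varepsilon=m^{-1/2}$, $m\ge2$, this gives $s_m(K)=O((\log m/m)^{1/2})$, and $\sum_m(\log m/m)^{p/2}<\infty$ for $p>2$.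

**Step 2: reduce quasinilpotence to an eigenvalue equation.** Let $|E|>0$. Then $L^2(E)$ is infinite-dimensional, so $0\in\sigma(K_E)$, and since $K_E$ is compact its other spectral points are eigenvalues. Let $f\in L^2(E)$, extended by $0$, satisfy $\chi_EKf=\lambda f$ with $\lambda\ne0$. We must show $f=0$. Put
$$u(z)=\int\frac{f(w)}{z-w}\,dA(w),\quad z\in\mathbb C,\qquad\text{so that } f=\lambda^{-1}\chi_Eu.$$

**Step 3: $u$ is continuous on $\mathbb C$ and tends to $0$ at infinity.** For $|z|<2$ and $w\in\mathbb D$ we have $|z-w|<3$, so on $\{|z|<2\}$ the function $u$ is the convolution of $f\in L^2$ with $\zeta^{-1}\chi_{\{|\zeta|<3\}}\in L^{4/3}$. By Young's inequality ($\frac12+\frac34=1+\frac14$), $u\in L^4(\{|z|<2\})$, hence $f=\lambda^{-1}\chi_Eu\in L^4$. Now $u$ is on $\{|z|<2\}$ a convolution of functions in $L^4$ and $L^{4/3}$, which are conjugate exponents, so it is continuous there. For $|z|>1$, $u$ is holomorphic and $|u(z)|\le\|f\|_1/(|z|-1)$.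

**Step 4: the differential equation.** Since $1/(\pi z)$ is a fundamental solution of $\bar\partial$, in $\mathcal D'(\mathbb C)$
$$\bar\partial u=\pi f=au,\qquad a=\pi\lambda^{-1}\chi_E.$$
Let $v(z)=\lambda^{-1}\int_E(z-w)^{-1}dA(w)$. Then $\bar\partial v=a$. By the argument of Step 3 with $\chi_E\in L^4$ in place of $f$, $v$ is continuous on $\mathbb C$ and tends to $0$ at infinity, so it is bounded.

**Step 5: integrating factor and Liouville.** Put $h=e^{-v}u$. We show $\bar\partial h=0$. Let $v_\varepsilon=v*\rho_\varepsilon$ with a standard mollifier. Then $v_\varepsilon\to v$ locally uniformly and $\bar\partial v_\varepsilon=a*\rho_\varepsilon\to a$ in $L^1_{loc}$. As $v_\varepsilon$ is smooth, the product rule gives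
$$\bar\partial(e^{-v_\varepsilon}u)=e^{-v_\varepsilon}\bigl(au-u\,\bar\partial v_\varepsilon\bigr).$$
Since $u$ is locally bounded, the right side tends to $0$ in $L^1_{loc}$, while $e^{-v_\varepsilon}u\to h$ locally uniformly. So $\bar\partial h=0$, and by Weyl's lemma $h$ is entire. As $v$ is bounded and $u\to0$ at infinity, $h\to0$ at infinity, so $h=0$ by Liouville. Hence $u=0$ and $f=\lambda^{-1}\chi_Eu=0$. So every nonzero standard compression has spectrum $\{0\}$, and the increasing spectrum condition holds.

**Step 6: no invariant standard subspace.** Suppose $L^2(E)$ is $K$-invariant. For $f\in L^\infty(E)$ and $g\in L^\infty(E^c)$ we get $\iint g(z)f(w)(z-w)^{-1}dA\,dA=0$, an absolutely convergent integral. So the integrable function $(z-w)^{-1}$ has integral $0$ over every measurable rectangle in $E^c\times E$, and therefore vanishes a.e. there. It vanishes nowhere, so $|E|=0$ or $|E^c|=0$. Finally, a standard triangularization would be a maximal chain of standard subspaces contained in $\{0,L^2(\mathbb D)\}$. Adding any $L^2(E)$ with $0<|E|<\pi$ enlarges this chain, so it is not maximal. $\square$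

## 7. The exact role of atoms and of the exponent 2

**Theorem B.** Let $(X,\mu)$ be as in Section 1.

1. Every compact $K$ with increasing spectrum relative to standard compressions is decomposable if and only if $\mu$ has an atom (i.e. some standard projection has rank one).
2. Every such compact $K$ admits a standard triangularization if and only if $\mu$ is purely atomic (up to the reduction of Section 3).
3. Let $K$ be compact with increasing spectrum, and let $\mathcal C$ be a maximal chain of $K$-invariant standard subspaces. For each gap $E_-\subsetneq E$ of $\mathcal C$, $G=E\setminus E_-$ is either an atom, or atomless with the compression $K_G$ indecomposable and all compressions of $K_G$ quasinilpotent. If every gap is one-dimensional, $\mathcal C$ is a standard triangularization.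
4. Every Hilbert–Schmidt $K$ with increasing spectrum admits a standard triangularization, for any $\mu$. The exponent $2$ is sharp: if $\mu$ is not purely atomic, there is $K\in\bigcap_{p>2}S_p$ with increasing spectrum and no standard triangularization; if $\mu$ is atomless, $K$ can be taken indecomposable.

Here we identify a standard subspace $L^2(E)$ with $E$. For $E\in\mathcal C$ put $E_-=\sup\{F\in\mathcal C:F\subsetneq E\}$; there is a gap at $E$ when $E_-\ne E$. For the operator of Theorem A the only maximal invariant chain is $\{\emptyset,\mathbb D\}$, and $\mathbb D$ is a gap.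

The heart of the matter is the "if" of part 1: *one atom suffices*. The tempting approach is Proposition 2 on the atoms: put $i\to j$ if $\langle Ke_i,e_j\rangle\ne0$. It misses routes through $X_c$. Take $A=\{1,2\}$, $X_c=[0,1]$, and let $Ke_1=b\in L^2(X_c)$, $Kf=\langle c,f\rangle e_2$ for $f\in L^2(X_c)$, $Ke_2=0$. Each compression of $K$ has third power $0$, so $K$ has increasing spectrum. All entries $\langle Ke_i,e_j\rangle$ vanish, but an invariant standard subspace that contains $e_1$ contains $L^2(\operatorname{supp}b)$, and it contains $e_2$ as soon as $bc\ne0$ on a set of positive measure. The route is detected by the function $\psi\mapsto\int c\,\psi\,b$, $\psi\in L^\infty(X_c)$; a single number such as $\int cb$ could vanish by accident. So we put a variable weight $\psi$ on $X_c$ and work with "effective entries" $B_{ji}(\psi)$ that sum over all routes $i\to X_c\to\cdots\to X_c\to j$.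

From here through Section 11, $K$ is compact with increasing spectrum, $\mu$ is reduced as in Section 3, and $L=K_{X_c}$.

## 8. Weights in place of sets

Lemma 4 controls $K$ cut down by sets. This section replaces sets by weights, so that we can use analyticity. For finite $S\subseteq A$ put $Z=S\cup X_c$, and for $\varphi\in L^\infty(X_c)$ let $\Phi_\varphi=P_S+M_\varphi$ on $L^2(Z)$ and $T_\varphi=K_Z\Phi_\varphi$.

**Lemma 6.** (a) If $0\le\varphi\le1$, then $\sigma(T_\varphi)\setminus\{0\}=\{d_p:p\in S\}\setminus\{0\}$. (b) If $d_p=0$ for all $p\in S$ (e.g. $S=\emptyset$), then $T_\varphi$ is quasinilpotent for all $\varphi\in L^\infty(X_c)$.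

*Proof of (a).* **Step 1: $\varphi$ is a weak\* limit of characteristic functions.** Let $\mathcal P_n$ be increasing finite partitions of $X_c$ that generate its measure algebra. Since $0\le\int_E\varphi\,d\mu\le\mu(E)$ and $X_c$ is atomless, we can choose $F_n\subseteq X_c$ with $\mu(F_n\cap E)=\int_E\varphi\,d\mu$ for all $E\in\mathcal P_n$. If $g$ is simple over $\mathcal P_k$, then $\int g\chi_{F_n}=\int g\varphi$ for $n\ge k$. Such $g$ are dense in $L^1(X_c)$, so $\chi_{F_n}\to\varphi$ weak\*. Hence $\Phi_n:=P_{S\cup F_n}\to\Phi_\varphi$ in the weak operator topology.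

**Step 2: compactness turns this into norm convergence.** With the polar decomposition $K_Z=V|K_Z|$ put $A_0=V|K_Z|^{1/2}$, $B_0=|K_Z|^{1/2}$, so that $K_Z=A_0B_0$ with $A_0,B_0$ compact. Then $B_0\Phi_nA_0\to B_0\Phi_\varphi A_0$ in norm: for finite-rank $A_0,B_0$ only finitely many matrix coefficients of $\Phi_n$ enter, and the general case follows by approximation since $\|\Phi_n\|\le1$.

**Step 3: compare spectra.** Nonzero spectra are unchanged under $AB\leftrightarrow BA$. Hence $B_0\Phi_nA_0$, $\Phi_nA_0B_0=\Phi_nK_Z$, $\Phi_nK_Z\Phi_n$ and $K_{S\cup F_n}$ all have the same nonzero spectrum, which is $\{d_p:p\in S\}\setminus\{0\}$ by Lemma 4. Likewise $B_0\Phi_\varphi A_0$ and $A_0B_0\Phi_\varphi=T_\varphi$ have the same nonzero spectrum. Fact 3(b) finishes (a).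

*Proof of (b).* Let $E_1,\dots,E_m$ be a partition of $X_c$ and $\varphi_t=\sum_jt_j\chi_{E_j}$, $t\in\mathbb C^m$. The operator $T_{\varphi_t}$ is affine in each $t_j$. By Vesentini's theorem (Aupetit, *A Primer on Spectral Theory*, Thm 3.4.7), $\log r(T_{\varphi_t})$ is subharmonic in each $t_j$; indeed it is the decreasing limit of the subharmonic functions $2^{-n}\log\|T_{\varphi_t}^{2^n}\|$. By (a) it is $-\infty$ on $[0,1]^m$. A subharmonic function on $\mathbb C$ that is $-\infty$ on a segment, a non-polar set, is identically $-\infty$. Fix $t_2,\dots,t_m\in[0,1]$: it is $-\infty$ for all $t_1\in\mathbb C$. Then fix $t_1\in\mathbb C$ and $t_3,\dots,t_m\in[0,1]$ and free $t_2$, and so on. So $T_{\varphi_t}$ is quasinilpotent for all $t\in\mathbb C^m$. A general $\varphi$ is a uniform limit of simple functions, and Fact 3(b) applies. $\square$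

## 9. Effective entries between atoms

By Lemma 6(b) with $S=\emptyset$, the operator $L\psi:=LM_\psi$ is quasinilpotent for every $\psi\in L^\infty(X_c)$, so $(I-L\psi)^{-1}$ exists for *every* $\psi$. For $i,j\in A$ put $b_i=P_{X_c}Ke_i$, $c_j=P_{X_c}K^te_j$ and
$$B_{ji}(\psi)=\langle Ke_i,e_j\rangle+\langle c_j,\psi(I-L\psi)^{-1}b_i\rangle .$$
This is norm continuous in $\psi$ and entire on finite-dimensional subspaces of $L^\infty(X_c)$. It does not depend on a choice of $S$. For finite $S\subseteq A$ put $B_S(\psi)=(B_{ji}(\psi))_{j,i\in S}$ (row $j$, column $i$); for $T\subseteq S$, $B_T$ is a principal submatrix of $B_S$.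

**Schur complement.** On $L^2(S)\oplus L^2(X_c)$ write $K_Z=\begin{pmatrix}K_S&C\\B&L\end{pmatrix}$ with $Be_i=b_i$ and $Cf=\sum_{j\in S}\langle c_j,f\rangle e_j$. Then
$$I-wT_\varphi=\begin{pmatrix}I-wK_S&-wC\varphi\\-wB&I-wL\varphi\end{pmatrix}.$$
The lower right corner is invertible, and its Schur complement is $I-wK_S-w^2C\varphi(I-Lw\varphi)^{-1}B=I-wB_S(w\varphi)$. So for $w\ne0$
$$I-wT_\varphi\text{ is invertible}\iff\det\bigl(I-wB_S(w\varphi)\bigr)\ne0.\tag{5}$$

**Lemma 7.** For all finite $S\subseteq A$, $w\in\mathbb C$, $\psi\in L^\infty(X_c)$:
$$\det(I-wB_S(\psi))=\prod_{p\in S}(1-wd_p).$$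
In particular $B_{pp}(\psi)=d_p$ and $\det B_S(\psi)=\prod_{p\in S}d_p$.

*Proof.* This is the induction of Proposition 2 with a parameter. By continuity let $\psi$ be simple. We induct on $n=|S|\ge1$ (for $n=1$ the induction hypothesis is not used). For $1\le k<n$ the coefficient of $w^k$ is $(-1)^k\sum_{|T|=k}\det B_T(\psi)=(-1)^k\sum_{|T|=k}\prod_{p\in T}d_p$ by induction. Hence
$$\det(I-wB_S(\psi))=\prod_{p\in S}(1-wd_p)+c(\psi)w^n,$$
with $c$ entire on finite-dimensional spaces of simple functions. We show $c=0$.

*Some $d_p\ne0$.* Put $w_0=1/d_p$. For simple $\varphi$ with values in $[0,1]$, Lemma 6(a) gives $d_p\in\sigma(T_\varphi)$, so $I-w_0T_\varphi$ is not invertible, and by (5) $\det(I-w_0B_S(w_0\varphi))=0$. The product also vanishes at $w_0$, so $c(w_0\varphi)=0$. For a partition $(E_j)$ of $X_c$ into $m$ sets and $\varphi_t=\sum t_j\chi_{E_j}$, the function $t\mapsto c(w_0\varphi_t)$ is entire on $\mathbb C^m$ and vanishes on $[0,1]^m$, so it is $0$. Every simple $\psi$ is some $w_0\varphi_t$.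

*All $d_p=0$.* By Lemma 6(b), $I-wT_\varphi$ is invertible for all $w$ and $\varphi$. Taking $\varphi=\psi/w$ in (5), $1+c(\psi)w^n\ne0$ for all $w\ne0$. If $c(\psi)\ne0$, a root of $w^n=-1/c(\psi)$ contradicts this. $\square$

*Example.* Let $A=\{p\}$ and $L=0$. Then $B_{pp}(\psi)=d_p+\langle c_p,\psi b_p\rangle$, and Lemma 7 says $\int c_p\psi b_p=0$ for all $\psi$, i.e. $c_pb_p=0$ a.e. For $f\in L^2(\operatorname{supp}b_p)$ we get $Kf=\langle c_p,f\rangle e_p=0$, so $L^2(\operatorname{supp}b_p)$ is invariant. (If $b_p=0$, then $L^2(\{p\})$ is invariant.) The next section does this for $L\ne0$.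

## 10. A constant effective entry means that no route exists

If $\langle c,\psi(I-L\psi)^{-1}b\rangle$ vanishes for all $\psi$, expanding gives only $\langle c,\psi L\psi L\cdots L\psi b\rangle=0$ with the *same* $\psi$ in each slot. For invariant subspaces we need independent weights in the slots. Polarization gives a symmetrized identity; that the slots live on disjoint sets then separates the terms.

**Lemma 8.** Let $b,c\in L^2(X_c)$ with $\langle c,\psi(I-L\psi)^{-1}b\rangle=0$ for all $\psi\in L^\infty(X_c)$. Then
$$W_n(\psi_1,\dots,\psi_n):=\langle c,\psi_1L\psi_2L\cdots L\psi_nb\rangle=0\quad\text{for all }n\ge1,\ \psi_i\in L^\infty(X_c).$$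

*Proof.* **Step 1: the symmetrized identity.** Replace $\psi$ by $z\psi$ and expand for small $z$: the coefficient of $z^n$ is $W_n(\psi,\dots,\psi)=0$. As $W_n$ is multilinear, polarization gives
$$\sum_{\sigma\in S_n}W_n(\psi_{\sigma(1)},\dots,\psi_{\sigma(n)})=0.\tag{6}$$
For $n=1$ this is the claim. Let $n\ge2$ and suppose $W_m\equiv0$ for all $m<n$.

**Step 2: supports.** For $j\ge0$ let $C_j$ be the essential union of the supports of all functions $L^t\psi_jL^t\psi_{j-1}\cdots L^t\psi_1c$, and $B_j$ that of all $L\psi_1L\psi_2\cdots L\psi_jb$. So $C_0=\operatorname{supp}c$ and $B_0=\operatorname{supp}b$. An essential union is attained by countably many members. We claim that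
$$i+j\le n-2\ \Longrightarrow\ C_i\cap B_j\text{ is null}.\tag{7}$$
Let $g$ be one of the functions that define $C_i$ and $h$ one of those that define $B_j$. For every $\psi$, $\int g\psi h\,d\mu$ is a value of $W_{i+j+1}$, and $i+j+1<n$, so it is $0$. Hence $gh=0$ a.e., and (7) follows by taking countable unions.

**Step 3: each slot lives on its own set.** In $W_n(\psi_1,\dots,\psi_n)$ the $i$-th slot has the form $\int g\psi_ih$ with $\operatorname{supp}g\subseteq C_{i-1}$ and $\operatorname{supp}h\subseteq B_{n-i}$. So with $G_i=C_{i-1}\cap B_{n-i}$, the value does not change if $\psi_i$ is replaced by $\psi_i\chi_{G_i}$, and this can be done for one slot after another. For $i'<i$, $G_i\cap G_{i'}\subseteq C_{i'-1}\cap B_{n-i}$ with $(i'-1)+(n-i)\le n-2$, so it is null by (7). The $G_i$ are disjoint.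

**Step 4: only the identity survives.** By Step 3 we may assume that $\psi_i$ is supported in $G_i$ for each $i$. If $\sigma\ne\mathrm{id}$, some slot $i$ contains $\psi_{\sigma(i)}$ with $\sigma(i)\ne i$, supported in $G_{\sigma(i)}$. By Step 3 it may be replaced by $\psi_{\sigma(i)}\chi_{G_i}=0$, so the term of $\sigma$ in (6) vanishes. What is left of (6) is $W_n(\psi_1,\dots,\psi_n)=0$. $\square$

**The sets $F_i$.** For $i\in A$ define $F_i\subseteq X_c$ by
$$L^2(F_i)=\overline{\operatorname{span}}\{\psi_0L\psi_1L\cdots L\psi_nb_i:\ n\ge0,\ \psi_k\in L^\infty(X_c)\}.$$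
This makes sense: the right side is a closed subspace invariant under all multiplications, so it reduces $M^\infty(X_c)$. Its projection commutes with this maximal abelian algebra, hence is a standard projection. The space is $L$-invariant (take the leading weight to be $1$) and contains $b_i$. If $B_{ji}$ is constant, its variable part $\langle c_j,\psi(I-L\psi)^{-1}b_i\rangle$ equals its value at $\psi=0$, which is $0$. Lemma 8 then says that $c_j$ pairs to $0$ with all generators of $L^2(F_i)$. So
$$B_{ji}(\cdot)\text{ constant}\ \Longrightarrow\ c_j=0\text{ a.e. on }F_i.\tag{8}$$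

## 11. The digraph of atoms has no cycle

**Proposition 9.** If $\mu$ has an atom (and $\dim L^2\ge2$), then every compact $K$ with increasing spectrum is decomposable.

*Proof.* Define a digraph on $A$: $i\to j$ iff $i\ne j$ and $B_{ji}\not\equiv0$.

**Step 1: there is no cycle.** Otherwise take a shortest one, on $S$. By Fact 1, applied for each $\psi$, and Lemma 7,
$$\prod_{p\in S}d_p=\det B_S(\psi)=\prod_{p\in S}B_{pp}(\psi)\pm\prod_{\rm cycle}B_{ji}(\psi)=\prod_{p\in S}d_p\pm\prod_{\rm cycle}B_{ji}(\psi),$$
so the cycle product is identically $0$. But each factor is not identically zero. For each factor pick a $\psi$ at which it is nonzero, and restrict all factors to the span of these finitely many $\psi$. There they are entire functions of finitely many variables, none identically zero, so their product is not identically zero, a contradiction.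

**Step 2: the candidate.** Let $p\in A$, and let $R$ be the set of atoms reachable from $p$ by paths of length $\ge1$. By Step 1, $p\notin R$. Put
$$E=R\cup F_p\cup\bigcup_{i\in R}F_i .$$

**Step 3: $L^2(E)$ and $L^2(E\cup\{p\})$ are $K$-invariant.** Let $i\in R\cup\{p\}$. Note that $i\to j$ implies $j\in R$.

The vector $Ke_i$ has $X_c$-part $b_i\in L^2(F_i)$. Its component at an atom $j\ne i$ is $\langle Ke_i,e_j\rangle=B_{ji}(0)$. If this is nonzero, then $i\to j$ and $j\in R$. So $Ke_i\in L^2(E\cup\{i\})$.

Let $f\in L^2(F_i)$. The $X_c$-part of $Kf$ is $Lf\in L^2(F_i)$. Its component at an atom $j$ is $\langle c_j,f\rangle$. If this is nonzero, then $B_{ji}$ is not constant by (8). As $B_{ii}\equiv d_i$ by Lemma 7, $j\ne i$; and $B_{ji}\not\equiv0$, so $i\to j$ and $j\in R$. So $Kf\in L^2(E)$.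

Since $L^2(E)$ is the closed span of the $e_i$ with $i\in R$ and the $L^2(F_i)$ with $i\in R\cup\{p\}$, both invariance claims follow.

**Step 4: non-triviality.** We have $p\notin E$. If $E\ne\emptyset$, then $L^2(E)$ is non-trivial. If $E=\emptyset$, then $L^2(\{p\})$ is invariant, and it is non-trivial because $\dim L^2\ge2$. $\square$

## 12. Gaps of a maximal invariant chain

**Proof of Theorem B, part 3.** Let $\mathcal C$ be a maximal chain of $K$-invariant standard subspaces (one exists by Zorn's lemma). Suprema and infima of subfamilies of $\mathcal C$ are again invariant and standard, and comparable with all of $\mathcal C$. By maximality $\mathcal C$ is closed under them, and it contains $\emptyset$ and $X$.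

**Step 1: the compression to a gap is indecomposable.** Let $E_-\ne E$ and $G=E\setminus E_-$. Suppose $H\subseteq G$ and $L^2(H)$ is $K_G$-invariant. Then $L^2(E_-\cup H)$ is $K$-invariant: $K$ maps $L^2(E_-)$ into itself, and for $f\in L^2(H)$ we have $Kf\in L^2(E)$ with $G$-part $K_Gf\in L^2(H)$. Every $F\in\mathcal C$ contains $E$ or is properly contained in $E$, and in the second case $F\subseteq E_-$. So $E_-\cup H$ is comparable with all of $\mathcal C$, hence belongs to $\mathcal C$ by maximality. No element of $\mathcal C$ lies strictly between $E_-$ and $E$, so $H=\emptyset$ or $H=G$.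

**Step 2: the type of a gap.** $K_G$ is compact with increasing spectrum. If $\dim L^2(G)\ge2$, Proposition 9 applied to $K_G$ on $L^2(G)$ shows that $G$ has no atom. By Lemma 4 with $S=\emptyset$, all compressions of $K_G$ are then quasinilpotent. If $\dim L^2(G)=1$, $G$ is an atom.

**Step 3: one-dimensional gaps give a triangularization.** Suppose that all gaps are one-dimensional and that some standard set $H\notin\mathcal C$ is comparable with all of $\mathcal C$. Put $E=\inf\{F\in\mathcal C:F\supseteq H\}$ and $E'=\sup\{F\in\mathcal C:F\subseteq H\}$. Both are in $\mathcal C$, so $E'\subsetneq H\subsetneq E$. Every $F\in\mathcal C$ contains $E$ or is contained in $E'$. Hence $E_-=E'$, and the gap $E\setminus E'$ contains the two disjoint non-null sets $H\setminus E'$ and $E\setminus H$, so it has dimension at least $2$, a contradiction. So $\mathcal C$ is maximal among all standard subspaces. $\square$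

**Proof of Theorem B, part 4, first sentence.** Let $K$ be Hilbert–Schmidt with increasing spectrum, and let $\mathcal C$ be as in part 3. If some gap $G$ were not an atom, it would be atomless and non-null, and $K_G$ a Hilbert–Schmidt operator with all compressions quasinilpotent, yet indecomposable. This contradicts Proposition 5. So all gaps are one-dimensional, and $\mathcal C$ is a standard triangularization by part 3. $\square$

**Proof of the "if" in parts 1 and 2.** Part 1 is Proposition 9. If $\mu$ is purely atomic, no gap in part 3 can be atomless and non-null, so all gaps are one-dimensional and $\mathcal C$ is a standard triangularization. $\square$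

## 13. Every atomless part carries a copy of the Cauchy transform

It remains to prove "only if" in parts 1 and 2 and the sharpness in part 4. Let $X_c$ be non-null.

**Step 1: transplant Theorem A.** By Carathéodory's theorem (Halmos, *Measure Theory*, §41, Thm C) the normalized measure algebras of $X_c$ and of $(\mathbb D,dA)$ are isomorphic. Sending $\chi_E$ to a constant multiple of the characteristic function of the corresponding set extends to a unitary $L^2(X_c)\to L^2(\mathbb D)$ that carries standard projections onto standard projections. Let $K_0$ on $L^2(X_c)$ be the corresponding copy of the operator of Theorem A. Then $K_0\in\bigcap_{p>2}S_p$, every nonzero standard compression of $K_0$ has spectrum $\{0\}$, and $K_0$ is indecomposable.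

**Step 2: atomless $\mu$.** If $\mu$ has no atom, then $X=X_c$ and $K_0$ is compact with increasing spectrum and not decomposable. This is "only if" in part 1 and the last assertion of part 4.

**Step 3: $\mu$ not purely atomic.** Let $K=K_0\oplus0$ on $L^2(X_c)\oplus L^2(A)$. Then $K\in\bigcap_{p>2}S_p$. Each nonzero standard compression is (a compression of $K_0$) $\oplus\,0$ and has spectrum $\{0\}$, so $K$ has increasing spectrum. A set $E$ is $K$-invariant iff $E\cap X_c$ is $K_0$-invariant, i.e. iff $E\cap X_c\in\{\emptyset,X_c\}$.

Suppose $\mathcal C$ were a standard triangularization of $K$. Put $U=\sup\{E\in\mathcal C:E\cap X_c=\emptyset\}$, so $U\cap X_c=\emptyset$, and choose $F\subset X_c$ such that $F$ and $X_c\setminus F$ have positive measure. Let $E\in\mathcal C$. If $E\cap X_c=\emptyset$, then $E\subseteq U\subseteq U\cup F$. Otherwise $E\supseteq X_c$, and since $\mathcal C$ is a chain, $E$ contains every member of $\mathcal C$ that is disjoint from $X_c$, hence $E\supseteq U\cup X_c\supseteq U\cup F$. So $U\cup F$ is comparable with every element of $\mathcal C$. But it is not $K$-invariant, so it is not in $\mathcal C$.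 This contradicts the maximality of $\mathcal C$ among all standard subspaces. So $K$ has no standard triangularization, which proves "only if" in part 2 and the sharpness in part 4. $\blacksquare$
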